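\title{Generic differential equations of degree at least two are strongly minimal}

\begin{abstract}
We show that, in a differentially closed field of characteristic zero, the zero set of a generic differential polynomial of order $h>1$ and degree $d\ge 2$ is strongly minimal. This proves a conjecture posed by DeVilbiss and Freitag, who treated the case $d\ge 2(h+2)$. It is enough that the coefficients of $1,x,x^2$ be differentially independent over the field generated by the other coefficients. Three distinct solutions determine these three coefficients through a Vandermonde system, a count of transcendence degrees then shows that any three distinct solutions are independent, and a theorem of Freitag, Jaoui and Moosa gives minimality. We also determine all pairs $h\ge1$, $d\ge1$ for which the generic equation is strongly minimal.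
\end{abstract}

\section{The question and the results}\label{sec:intro}

All fields have characteristic zero. A \emph{differential field} is a field $K$ with a derivation $\delta$; we write $a'=\delta a$ and $a^{(j)}=\delta^ja$. The ring of \emph{differential polynomials} $K\{x\}$ is the polynomial ring $K[x,x',x'',\dots]$, to which $\delta$ extends by $\delta x^{(j)}=x^{(j+1)}$. The \emph{order} of $f\in K\{x\}\setminus K$ is the largest $h$ such that $x^{(h)}$ appears in $f$, and $f$ is \emph{irreducible} over a field $L\supseteq K$ if it is irreducible in $L[x,x',\dots,x^{(h)}]$. Inside a larger differential field, $K\langle a_1,\dots,a_m\rangle$ is the differential field generated over $K$ by the $a_i$, and $K^{alg}$ is the algebraic closure of $K$. Elements $c_1,\dots,c_m$ are \emph{differentially independent} over $K$ if the family $(c_i^{(j)})_{i\le m,\,j\ge0}$ is algebraically independent over $K$.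

We fix a \emph{differentially closed} field $(\mathcal U,\delta)$. This is an algebraically closed differential field that satisfies \emph{Blum's axioms}: if $q\in\mathcal U\{x\}$ has order $k\ge1$, and $r\ne0$ lies in $\mathcal U$ or has order less than $k$, then some $a\in\mathcal U$ has $q(a)=0\neq r(a)$. For $f\in\mathcal U\{x\}$ put
\[
Z(f)=\{a\in\mathcal U: f(a)=0\}.
\]
If $f$ has order $h\ge1$, then $Z(f)$ is infinite: given zeros $a_1,\dots,a_r$, apply the axioms to $f$ and $\prod_i(x-a_i)$.

A set is \emph{definable} if it is defined by a first-order formula in the language of differential rings, with parameters; by quantifier elimination, these are the Boolean combinations of zero sets of differential polynomials. An infinite definable set $Z\subseteq\mathcal U$ is \emph{strongly minimal} if every definable subset of $Z$ is finite or cofinite, uniformly in parameters: for each formula $\varphi(x,y)$ there is an integer $N$ such that, for every tuple $b$, one of the sets $\{a\in Z:\varphi(a,b)\}$ and $\{a\in Z:\neg\varphi(a,b)\}$ has at most $N$ elements.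

For $Z(f)$ this property has an algebraic meaning, made precise in Proposition~\ref{prop:criterion}. Let $f\in K\{x\}$ have order $h$ and be irreducible over $K^{alg}$. A solution $a$ generates over $K$ a differential field of transcendence degree at most $h$; think of $h$ initial conditions. Strong minimality says that these $h$ degrees of freedom cannot be fixed a few at a time: over every differential field $K_1\supseteq K$, the transcendence degree of $K_1\langle a\rangle$ is $0$ or $h$. For $h=1$ there is nothing between $0$ and $h$, and irreducibility suffices. For $h\ge2$ the condition can fail, as two kinds of equations show. Let $C=\{\lambda\in\mathcal U:\lambda'=0\}$ be the field of constants; it contains $\mathbb Q$.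

\begin{example}[linear equations]\label{ex:linear}
Let $f=e+\ell(x)$ with $\ell=\sum_{j\le h}e_jx^{(j)}$, $e_h\ne0$ and $h\ge2$. Blum's axioms give $a_0$ with $f(a_0)=0$, then $u\neq0$ with $\ell(u)=0$, and then $v$ with $\ell(v)=0$ and $uv'-u'v\ne0$; the last step uses that $ux'-u'x$ has order $1<h$. The inequation excludes $v\in Cu$. Since $\ell$ is $C$-linear, the definable set $D=\{a_0+\lambda u:\lambda\in C\}$ is an infinite subset of $Z(f)$, and $Z(f)\setminus D$ contains the infinite set $\{a_0+\mu v:\mu\in C\setminus\{0\}\}$. So $Z(f)$ is not strongly minimal.
\end{example}

\begin{example}[equations in which $x$ is missing]\label{ex:missing}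
Let $f$ have order $h\ge2$ and involve only $x',\dots,x^{(h)}$. For $a\in Z(f)$, the definable set $a+C=\{x:x'=a'\}$ is an infinite subset of $Z(f)$. Its complement in $Z(f)$ is infinite, by Blum's axioms applied to $f$ and $(x'-a')\prod_i(x-a_i)$. So $Z(f)$ is not strongly minimal.
\end{example}

In both examples a special shape of the equation produces a subequation of lower order. One would guess that a nonlinear equation with no special shape has no such subequation. The following definition expresses ``no special shape''. A differential polynomial $f$ is \emph{generic of order $h$ and degree $d$} if it is a linear combination of all monomials of degree at most $d$ in $x,x',\dots,x^{(h)}$, and its coefficients are differentially independent over $\mathbb Q$. DeVilbiss and Freitag \cite{DF} proved that $Z(f)$ is strongly minimal when $f$ is generic of order $h>1$ and degree $d\ge 2(h+2)$. The conjecture posed in \cite{DF} is that the same holds for every order $h>1$ and every degree $d\ge2$. We prove it.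

\begin{theorem}\label{thm:conj}
Let $h>1$ and $d\ge2$, and let $f$ be generic of order $h$ and degree $d$. Then $Z(f)$ is strongly minimal.
\end{theorem}

Only three coefficients need to be generic. In the next statement, two tuples have the same \emph{type} over $K$ if they satisfy the same formulas with parameters in $K$.

\begin{theorem}\label{thm:main}
Let $F\le\mathcal U$ be a differential field, let $g\in F\{x\}$ have order exactly $h\ge1$ and any degree, let $c_0,c_1,c_2\in\mathcal U$ be differentially independent over $F$, and put
\[
f=g(x)+c_2x^2+c_1x+c_0,\qquad K=F\langle c_0,c_1,c_2\rangle .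
\]
\begin{enumerate}
\item[(1)] The polynomial $f$ is irreducible over $K^{alg}$. For $m\le3$, any $m$ distinct zeros $a_1,\dots,a_m$ of $f$ satisfy $\operatorname{trdeg}(K\langle a_1,\dots,a_m\rangle/K)=mh$, and all ordered $m$-tuples of distinct zeros have the same type over $K$.
\item[(2)] The set $Z(f)$ is strongly minimal.
\item[(3)] If $h\ge2$, then for every $m$, any $m$ distinct zeros satisfy $\operatorname{trdeg}(K\langle a_1,\dots,a_m\rangle/K)=mh$. Moreover $Z(f)$, with the structure induced by $K^{alg}$-definable sets, is a pure infinite set: every $K^{alg}$-definable subset of $Z(f)^m$ is a Boolean combination of sets $\{x_i=x_j\}$.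
\end{enumerate}
\end{theorem}

\begin{theorem}\label{thm:class}
If $f$ is generic of order $h\ge1$ and degree $d\ge1$, then $Z(f)$ is strongly minimal if and only if $h=1$ or $d\ge2$. In Theorem~\ref{thm:main}(3), the hypothesis $h\ge2$ cannot be weakened to $h\ge1$.
\end{theorem}

The difficulty in Theorem~\ref{thm:conj} is a mismatch of quantifiers. Genericity is a statement about the field $K$ of coefficients, while strong minimality concerns every extension $K_1$ of $K$, and $K_1$ may contain arbitrary new elements, among them other solutions. A theorem of Freitag, Jaoui and Moosa \cite{FJM} removes the mismatch: once all solutions have one type over $K^{alg}$, it is enough to test the fields $K_1$ generated by two other solutions, that is, to show that any three distinct solutions are independent. To show this we exchange the roles of unknowns and coefficients. The equations $f(a_1)=f(a_2)=f(a_3)=0$ are linear in $c_0,c_1,c_2$, with a Vandermonde matrix, so three distinct solutions determine these coefficients. Three elements that generate three differentially independent elements are themselves differentially independent, and a count of transcendence degrees does the rest.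

Section~\ref{sec:prelim} recalls the background. Section~\ref{sec:vandermonde} carries out the count, Section~\ref{sec:onetype} passes from $K$ to $K^{alg}$, Section~\ref{sec:proof} proves Theorems~\ref{thm:main} and~\ref{thm:conj}, and Section~\ref{sec:sharp} proves Theorem~\ref{thm:class}.

\section{Differential fields, types and independence}\label{sec:prelim}

\subsection{A saturated extension}
The field $\mathcal U$ may be too small to contain the conjugates of a solution that the argument needs. We therefore fix an elementary extension $\widehat{\mathcal U}\succeq\mathcal U$ that is $|\mathcal U|^+$-saturated and strongly $|\mathcal U|^+$-homogeneous. Call a subset of $\widehat{\mathcal U}$ \emph{small} if it has cardinality at most $|\mathcal U|$. Saturation means that a set of formulas in finitely many variables with parameters in a small set has a common solution in $\widehat{\mathcal U}$ as soon as each finite subset has one. Homogeneity gives that two tuples with the same type over a small set $A$ are conjugate under $\operatorname{Aut}(\widehat{\mathcal U}/A)$. From now on all differential fields are subfields of $\widehat{\mathcal U}$. For the polynomial $f\in\mathcal U\{x\}$ under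 study we write
\[
X=\{a\in\widehat{\mathcal U}:f(a)=0\},\qquad\text{so that } Z(f)=X\cap\mathcal U .
\]
A tuple from $\mathcal U$ satisfies the same formulas over $\mathcal U$ in both fields, so statements about types and transcendence degrees of elements of $X$ specialize to $Z(f)$. Strong minimality transfers as follows.

\begin{lemma}\label{lem:transfer}
Let $f\in\mathcal U\{x\}$ have order $h\ge1$. Then $Z(f)$ is strongly minimal if and only if every subset of $X$ definable with parameters in $\widehat{\mathcal U}$ is finite or cofinite in $X$.
\end{lemma}

\begin{proof}
Fix $\varphi(x,y)$. For each $N$, the statement ``for every $y$, at most $N$ zeros of $f$ satisfy $\varphi(x,y)$ or at most $N$ zeros of $f$ satisfy $\neg\varphi(x,y)$'' is first-order with parameters in $\mathcal U$, so it holds in $\mathcal U$ if and only if it holds in $\widehat{\mathcal U}$. If it holds for some $N$, each set $\{a\in X:\varphi(a,b)\}$ is finite or cofinite. If it fails for all $N$, the conditions on $y$ ``more than $N$ zeros satisfy $\varphi$ and more than $N$ satisfy $\neg\varphi$'', for $N=1,2,\dots$, are finitely satisfiable; by saturation some $b$ meets all of them, and $\varphi(x,b)$ cuts $X$ into two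 infinite pieces.
\end{proof}

\subsection{Derivatives and transcendence degree}
Let $f\in K\{x\}$ have order $h$. Its \emph{separant} is $s_f=\partial f/\partial x^{(h)}$. In characteristic zero $s_f\neq0$, and $s_f$ has smaller degree in $x^{(h)}$ than $f$. Differentiating $f$ produces equations that are linear in the highest derivative.

\begin{lemma}\label{lem:prolong}
For $s\ge1$ we have $\delta^sf=s_f\,x^{(h+s)}+T_s$, where $T_s$ is a polynomial in $x,\dots,x^{(h+s-1)}$ whose coefficients are $\mathbb Z$-linear combinations of derivatives of order at most $s$ of the coefficients of $f$.
\end{lemma}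

\begin{proof}
For $s=1$ take $T_1=f^\delta+\sum_{j<h}(\partial f/\partial x^{(j)})\,x^{(j+1)}$, where $f^\delta$ is obtained by applying $\delta$ to the coefficients of $f$. For the inductive step take $T_{s+1}=\delta(s_f)\,x^{(h+s)}+\delta T_s$, and note that $\delta(s_f)$ involves only $x,\dots,x^{(h+1)}$, with $h+1\le h+s$.
\end{proof}

\begin{lemma}\label{lem:least}
Let $L$ be a differential field and $a\in\widehat{\mathcal U}$. If $a^{(k)}$ is algebraic over $N=L(a,\dots,a^{(k-1)})$, then $L\langle a\rangle$ is algebraic over $N$. Consequently $L^{alg}$ is a differential field, and $\operatorname{trdeg}(L\langle a\rangle/L)\ge h$ if and only if $a,\dots,a^{(h-1)}$ are algebraically independent over $L$.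
\end{lemma}

\begin{proof}
The derivation maps $L$ and the generators of $N$ into $N^{alg}$, hence maps $N$ into $N^{alg}$. If $u\in N^{alg}$ has minimal polynomial $P$ over $N$, then $0=P^\delta(u)+(dP/dY)(u)\,u'$ with $(dP/dY)(u)\ne0$, so $u'\in N^{alg}$. Thus $N^{alg}$ is a differential field containing $L$ and $a$. The case $k=0$ gives the claim on $L^{alg}$. If $a,\dots,a^{(h-1)}$ are dependent over $L$, then the hypothesis holds for some $k<h$, and the transcendence degree is at most $k$.
\end{proof}

In particular $L^{alg}\langle a\rangle$ is algebraic over $L\langle a\rangle$ for every tuple $a$, so transcendence degrees do not change when the base $L$ is replaced by $L^{alg}$. We use this without comment.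

Differential independence behaves like algebraic independence: it satisfies the exchange property, so a differential field extension has a well-defined \emph{differential transcendence degree}, and every generating set contains a basis. We need two consequences.
\begin{enumerate}
\item[(D1)] If $F\langle a_1,\dots,a_m\rangle$ contains $m$ elements differentially independent over $F$, then $a_1,\dots,a_m$ are differentially independent over $F$.
\item[(D2)] If $(a_i)_{i\le m}$ and $(b_i)_{i\le m}$ are both differentially independent over $F$, then $a_i\mapsto b_i$ extends to an isomorphism of differential fields $F\langle a_1,\dots,a_m\rangle\to F\langle b_1,\dots,b_m\rangle$ over $F$; both fields are copies of the fraction field of $F\{x_1,\dots,x_m\}$.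
\end{enumerate}

\subsection{Types}
The type $\operatorname{tp}(a/A)$ of a tuple $a$ over a set $A$ is the set of formulas with parameters in $A$ that $a$ satisfies; a tuple satisfying all formulas of a type is a \emph{realization} of it. An element lies in $\operatorname{acl}(A)$ if it belongs to a finite $A$-definable set, and $\operatorname{tp}(a/A)$ is \emph{algebraic} if $a\in\operatorname{acl}(A)$. By saturation, a nonalgebraic type over a small set has infinitely many realizations in $\widehat{\mathcal U}$. We use two standard facts about the theory $\mathrm{DCF}_0$ of differentially closed fields of characteristic zero.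
\begin{enumerate}
\item[(M1)] (Quantifier elimination.) Tuples $a,b$ have the same type over a differential field $K$ if and only if there is an isomorphism of differential fields $K\langle a\rangle\to K\langle b\rangle$ over $K$ sending $a$ to $b$.
\item[(M2)] $\operatorname{acl}(A)=\mathbb Q\langle A\rangle^{alg}$.
\end{enumerate}

\begin{lemma}\label{lem:genericzero}
Let $L$ be a differential field and let $f\in L\{x\}$ have order $h\ge1$.
\begin{enumerate}
\item[(a)] Every zero $a$ of $f$ has $\operatorname{trdeg}(L\langle a\rangle/L)\le h$.
\item[(b)] If $f$ is irreducible over $L$, then any two zeros $a,b$ of $f$ with $\operatorname{trdeg}(L\langle a\rangle/L)=\operatorname{trdeg}(L\langle b\rangle/L)=h$ have the same type over $L$.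
\end{enumerate}
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:least} we may assume in (a), and we know in (b), that $a,\dots,a^{(h-1)}$ are algebraically independent over $L$. Then $P(Y)=f(a,\dots,a^{(h-1)},Y)$ is a nonzero polynomial over $N=L(a,\dots,a^{(h-1)})$ with root $a^{(h)}$, and Lemma~\ref{lem:least} gives (a). In (b), Gauss's lemma shows that $P$ is irreducible over $N$, so $s_f(a)=(dP/dY)(a^{(h)})\ne0$. The same holds for $b$. Hence $a^{(j)}\mapsto b^{(j)}$ for $j\le h$ defines a field isomorphism $L(a,\dots,a^{(h)})\to L(b,\dots,b^{(h)})$ over $L$. By Lemma~\ref{lem:prolong}, $a^{(h+1)}=-T_1(a)/s_f(a)$ and $b^{(h+1)}=-T_1(b)/s_f(b)$. So both fields are closed under $\delta$, and the isomorphism commutes with $\delta$ on generators, hence everywhere. Apply (M1).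
\end{proof}

A polynomial irreducible over $K^{alg}$ stays irreducible over every field $L\supseteq K^{alg}$: a factorization into factors of given degrees is a solution of a polynomial system over $K^{alg}$, and by the Nullstellensatz a solution in $L$ yields one in $K^{alg}$.

\begin{proposition}\label{prop:criterion}
Let $K\le\mathcal U$ be a differential field, and let $f\in K\{x\}$ have order $h\ge1$ and be irreducible over $K^{alg}$. Then $Z(f)$ is strongly minimal if and only if $\operatorname{trdeg}(K_1\langle a\rangle/K_1)\in\{0,h\}$ for every $a\in X$ and every small differential field $K_1\supseteq K$.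
\end{proposition}

\begin{proof}
We use Lemma~\ref{lem:transfer}. Assume the condition on transcendence degrees. Let $D\subseteq X$ be definable over $K\langle b\rangle$ for a finite tuple $b$, and put $L=K\langle b\rangle^{alg}$, a small differential field. Suppose that $D$ and $X\setminus D$ are both infinite. The conditions $x\in D$ and $x\ne u$ ($u\in L$) are finitely satisfiable, so by saturation there is $a_1\in D\setminus L$; in the same way there is $a_2\in X\setminus D$ outside $L$. As $L$ is algebraically closed, $\operatorname{trdeg}(L\langle a_i\rangle/L)\neq0$, so it equals $h$. By Lemma~\ref{lem:genericzero}(b), $a_1$ and $a_2$ have the same type over $L$, although $D$ separates them. This is a contradiction.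

Conversely, suppose that the condition fails for $a$ and $K_1$. By Lemma~\ref{lem:genericzero}(a), $0<\operatorname{trdeg}(K_1\langle a\rangle/K_1)<h$. Lemma~\ref{lem:least} gives $a\notin K_1^{alg}$ and $r(a)=0$ for some $r\in K_1\{x\}$ of order less than $h$. The set $D=\{x:f(x)=r(x)=0\}$ is $K_1$-definable and contains $a\notin\operatorname{acl}(K_1)$, so it is infinite. The set $X\setminus D$ is infinite by Blum's axioms applied to $f$ and $r\prod_i(x-a_i)$.
\end{proof}

\subsection{Independence and the theorems of Freitag, Jaoui and Moosa}
Let $K\le L$ be small differential fields and $a$ a tuple. In $\mathrm{DCF}_0$, model-theoretic independence is algebraic independence of the generated differential fields: $a$ is \emph{independent from $L$ over $K$} if every subset of $K\langle a\rangle$ that is algebraically independent over $K$ remains so over $L$. When $\operatorname{trdeg}(K\langle a\rangle/K)$ is finite,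
\begin{equation}\label{eq:indep}
a\text{ is independent from }L\text{ over }K\iff \operatorname{trdeg}(L\langle a\rangle/L)=\operatorname{trdeg}(K\langle a\rangle/K).
\end{equation}
Indeed, $L\langle a\rangle$ is algebraic over $L(B)$ for every transcendence basis $B$ of $K\langle a\rangle/K$, so the right side holds exactly when such bases stay independent over $L$. Elements $a_1,\dots,a_m$ are \emph{independent over $K$} if each $a_i$ is independent from $K\langle a_j:j\ne i\rangle$ over $K$. For parameter sets that are not differential fields one passes to the generated differential fields.

The type $\operatorname{tp}(a/L)$ is a \emph{nonforking} extension of $p=\operatorname{tp}(a/K)$ if $a$ is independent from $L$ over $K$, and a \emph{forking} extension otherwise. The type $p$ is \emph{stationary} if it has exactly one nonforking extension to each small $L\supseteq K$. Since $\mathrm{DCF}_0$ eliminates imaginaries, we have: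
\begin{enumerate}
\item[(M3)] Types over algebraically closed differential fields are stationary.
\end{enumerate}
A stationary nonalgebraic type is \emph{minimal} if each of its forking extensions is algebraic. By \eqref{eq:indep}, this is the dichotomy of Proposition~\ref{prop:criterion} for the realizations of a single type. The two published results that we use are the following.

\begin{theorem}[Freitag--Jaoui--Moosa \cite{FJM}]\label{thm:FJMa}
Let $p$ be a stationary nonalgebraic type over $A$ in $\mathrm{DCF}_0$. If any three distinct realizations of $p$ are independent over $A$, then $p$ is minimal.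
\end{theorem}

\begin{theorem}[Freitag--Jaoui--Moosa \cite{FJM}]\label{thm:FJMb}
Let $P$ be an irreducible differential polynomial of order $n>1$ over a differential field $k$ of characteristic zero. Suppose that for any three distinct solutions $a_1,a_2,a_3\notin k^{alg}$ the elements $a_i^{(j)}$ $(i\le3,\ j<n)$ are algebraically independent over $k$. Then the same holds for any $m$ distinct solutions not in $k^{alg}$, for every $m$.
\end{theorem}

Theorem~\ref{thm:conj} needs only Theorem~\ref{thm:FJMa}; Theorem~\ref{thm:FJMb} is used only for Theorem~\ref{thm:main}(3).

\section{Solutions determine the coefficients}\label{sec:vandermonde}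

With one free coefficient and order one, the idea takes a line. Let $c_0$ be differentially independent over $\mathbb Q$ and let $a'+c_0=0$. Then $c_0\in\mathbb Q\langle a\rangle$, so $a,a',a'',\dots$ are algebraically independent by (D1), and $a$ is transcendental over $\mathbb Q\langle c_0\rangle=\mathbb Q(a',a'',\dots)$. With two coefficients all features of the general proof appear.

\begin{example}\label{ex:two}
Let $c_0,c_1$ be differentially independent over $\mathbb Q$, let $K=\mathbb Q\langle c_0,c_1\rangle$, and let $a\ne b$ be zeros of $f=x''+c_1x+c_0$. We show that $a,a',b,b'$ are algebraically independent over $K$. Solving $c_0+c_1a=-a''$ and $c_0+c_1b=-b''$ for the coefficients gives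
\[
c_1=-\frac{a''-b''}{a-b},\qquad c_0=\frac{a''b-ab''}{a-b}.
\]
So $K\subseteq\mathbb Q\langle a,b\rangle$, and $a,b$ are differentially independent over $\mathbb Q$ by (D1). One would like to subtract $\operatorname{trdeg}(K/\mathbb Q)$ from $\operatorname{trdeg}(\mathbb Q\langle a,b\rangle/\mathbb Q)$, but both are infinite. We truncate. The $r$-th derivatives of $c_0,c_1$ involve derivatives of $a,b$ up to order $r+2$, so
\[
C_r=\mathbb Q(c_0^{(j)},c_1^{(j)}:j\le r)\ \subseteq\ E_r=\mathbb Q(a^{(j)},b^{(j)}:j\le r+2),
\]
and $\operatorname{trdeg}(E_r/C_r)=2(r+3)-2(r+1)=4$. On the other hand $a''=-c_1a-c_0$, $a'''=-c_1a'-c_1'a-c_0'$, and the derivatives of these identities express $a'',\dots,a^{(r+2)}$ as polynomials in $a,a'$ over $C_r$; the same holds for $b$. Hence $E_r=C_r(a,a',b,b')$. Four generators of an extension of transcendence degree $4$ are algebraically independent. This holds over every $C_r$, hence over $K=\bigcup_rC_r$.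

A third solution need not be independent: $(a+b)/2$ is a zero of $f$. Two free coefficients control two solutions and no more.
\end{example}

To control $m$ solutions we need $m$ free coefficients that form an invertible linear system for \emph{any} $m$ distinct solutions. The monomials $1,x,\dots,x^{m-1}$ are the ones to choose, because the determinant of the system is then the Vandermonde determinant $\prod_{i<j}(a_j-a_i)$, which is nonzero with no prior knowledge of the solutions.

\begin{proposition}\label{prop:A}
Let $F\le\mathcal U$ be a differential field, $g\in F\{x\}$ of order $h\ge1$, $n\ge0$, and $c_0,\dots,c_n\in\mathcal U$ differentially independent over $F$. Put $f=g+\sum_{l=0}^nc_lx^l$ and $K=F\langle c_0,\dots,c_n\rangle$. Let $1\le m\le n+1$ and let $a_1,\dots,a_m\in X$ be distinct. Then: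
\begin{enumerate}
\item[(a)] $s_f(a_i)\ne0$ for each $i$;
\item[(b)] the $mh$ elements $a_i^{(j)}$ $(i\le m,\ j<h)$ form a transcendence basis of $K\langle a_1,\dots,a_m\rangle$ over $K$;
\item[(c)] if $b_1,\dots,b_m\in X$ are also distinct, then $\operatorname{tp}(a_1,\dots,a_m/K)=\operatorname{tp}(b_1,\dots,b_m/K)$.
\end{enumerate}
\end{proposition}

\begin{proof}
\emph{Reduction to $m=n+1$.} We want as many free coefficients as solutions, so we absorb the surplus. Replace $F$ by $F\langle c_m,\dots,c_n\rangle$ and $g$ by $g+\sum_{l\ge m}c_lx^l$. The new $g$ still has order $h$, because the added terms involve only $x$ and $h\ge1$. The elements $c_0,\dots,c_{m-1}$ are differentially independent over the new $F$, and $f$ and $K$ do not change.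

\emph{The Vandermonde system.} The equations $f(a_i)=0$ read
\begin{equation}\label{eq:vdm}
\sum_{l<m}c_l\,a_i^{\,l}=-g(a_i)\qquad(i=1,\dots,m).
\end{equation}
Since the $a_i$ are distinct, the matrix $(a_i^{\,l})$ is invertible over $\mathbb Q(a_1,\dots,a_m)$. Hence each $c_l$ lies in $F(a_i^{(j)}:i\le m,\ j\le h)$. So $F\langle a_1,\dots,a_m\rangle$ contains $K$, and by (D1) the elements $a_1,\dots,a_m$ are differentially independent over $F$.

(a) Since $h\ge1$, we have $s_f=\partial g/\partial x^{(h)}$, a nonzero element of $F\{x\}$. The free coefficients have disappeared from the separant, and $a_i,a_i',\dots$ are algebraically independent over $F$, so $s_f(a_i)\neq0$.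

(b) For $r\ge0$ put
\[
E_r=F(a_i^{(j)}:i\le m,\ j\le h+r),\qquad C_r=F(c_l^{(j)}:l<m,\ j\le r).
\]
We have $\delta E_r\subseteq E_{r+1}$ and $c_l\in E_0$, so $c_l^{(j)}\in E_j$ and $C_r\subseteq E_r$. The listed generators of $E_r$ and of $C_r$ are algebraically independent over $F$, so
\begin{equation}\label{eq:count}
\operatorname{trdeg}(E_r/C_r)=m(h+r+1)-m(r+1)=mh .
\end{equation}
Next we show that $E_r$ is algebraic over $L_r=C_r(a_i^{(j)}:i\le m,\ j<h)$. The coefficients of $f$ lie in $C_0$. The element $a_i^{(h)}$ is a root of $f(a_i,\dots,a_i^{(h-1)},Y)\in L_r[Y]$, and this polynomial is nonzero because its derivative at $Y=a_i^{(h)}$ is $s_f(a_i)\ne0$. For $1\le s\le r$, Lemma~\ref{lem:prolong} gives $a_i^{(h+s)}=-T_s(a_i)/s_f(a_i)$, where $T_s$ has coefficients in $C_s\subseteq C_r$; so $a_i^{(h+s)}\in C_r(a_i,\dots,a_i^{(h+s-1)})$. By induction on $s$, all generators of $E_r$ are algebraic over $L_r$.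

Therefore the $mh$ elements $a_i^{(j)}$ with $j<h$ contain a transcendence basis of $E_r/C_r$, which has $mh$ elements by \eqref{eq:count}. So they are algebraically independent over $C_r$. An algebraic relation over $K=\bigcup_rC_r$ has finitely many coefficients and is a relation over some $C_r$, so they are independent over $K$. Finally, every derivative $a_i^{(j)}$ lies in some $E_r$, so $K\langle a_1,\dots,a_m\rangle$ is algebraic over $K(a_i^{(j)}:i\le m,\ j<h)$.

(c) Both tuples are differentially independent over $F$, so (D2) gives an isomorphism $\theta\colon F\langle a_1,\dots,a_m\rangle\to F\langle b_1,\dots,b_m\rangle$ of differential fields over $F$ with $\theta(a_i)=b_i$. Applying $\theta$ to \eqref{eq:vdm} shows that $(\theta(c_l))_{l<m}$ solves the system \eqref{eq:vdm} written for the $b_i$. That system has the unique solution $(c_l)_{l<m}$. So $\theta$ fixes each $c_l$, hence fixes $K$ pointwise, and (M1) applies.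
\end{proof}

\begin{remark}\label{rem:transitive}
Let $f$ be generic of order $h\ge1$ and degree $d$, and let $K$ be the differential field generated by its coefficients. Proposition~\ref{prop:A} applies with $n=d$, taking for $c_0,\dots,c_d$ the coefficients of $1,x,\dots,x^d$. By (b) and \eqref{eq:indep}, any $d+1$ distinct solutions are independent over $K$; by (c) and homogeneity, $\operatorname{Aut}(\widehat{\mathcal U}/K)$ acts $(d+1)$-transitively on $X$. This uses neither Theorem~\ref{thm:FJMa} nor Theorem~\ref{thm:FJMb}.
\end{remark}

\section{One type over the algebraic closure}\label{sec:onetype}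

Theorem~\ref{thm:FJMa} requires a stationary type, and Proposition~\ref{prop:criterion} requires irreducibility over $K^{alg}$. Proposition~\ref{prop:A}(c) with $m=1$ gives a single type over $K$ only, and this type may split over $K^{alg}$. It does so for $f=(x')^2+c_0$, where $n=0$: if $\gamma^2=-c_0$, then $f=(x'-\gamma)(x'+\gamma)$, and $X$ is the disjoint union of two infinite $K^{alg}$-definable sets. The automorphisms over $K$ permute the two pieces, so they act transitively on points but not on pairs of distinct points. One more free coefficient gives transitivity on pairs, and this rules out any such partition.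

\begin{proposition}\label{prop:B}
In the setting of Proposition~\ref{prop:A}, assume $n\ge1$. Then all elements of $X$ realize one and the same type $p$ over $K^{alg}$. This type is stationary and nonalgebraic, and $f$ is irreducible over $K^{alg}$.
\end{proposition}

\begin{proof}
By Proposition~\ref{prop:A}(b) with $m=1$, and since $h\ge1$, every element of $X$ is transcendental over $K$; by (M2) its type over $K^{alg}$ is nonalgebraic. For $a,b\in X$ write $a\sim b$ if $\operatorname{tp}(a/K^{alg})=\operatorname{tp}(b/K^{alg})$. The group $G=\operatorname{Aut}(\widehat{\mathcal U}/K)$ maps $X$ to $X$ and $K^{alg}$ onto $K^{alg}$, so it preserves the equivalence relation $\sim$. Fix $a\in X$. Its type over $K^{alg}$ has a realization $b\ne a$, and $b\in X$ because the type contains the formula $f(x)=0$. So some pair of distinct elements is related. By Proposition~\ref{prop:A}(c) with $m=2\le n+1$ and homogeneity, $G$ is transitive on ordered pairs of distinct elements of $X$. Hence all pairs are related, and there is a single type $p$. It is stationary by (M3).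

Suppose $f=q_1q_2$ with $q_1,q_2\in K^{alg}[x,\dots,x^{(h)}]$ not in $K^{alg}$. Each $q_i$ has a zero in $\widehat{\mathcal U}$: by Blum's axioms with $r=1$ if $q_i$ has positive order, and by algebraic closedness if it has order $0$. This zero lies in $X$, so the formula $q_i(x)=0$ belongs to $p$. Thus every $b\in X$ satisfies $q_1(b)=q_2(b)=0$, and
\[
s_f(b)=\frac{\partial q_1}{\partial x^{(h)}}(b)\,q_2(b)+q_1(b)\,\frac{\partial q_2}{\partial x^{(h)}}(b)=0,
\]
which contradicts Proposition~\ref{prop:A}(a).
\end{proof}

\section{From three solutions to strong minimality}\label{sec:proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]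
We are in the setting of Propositions~\ref{prop:A} and~\ref{prop:B} with $n=2$, so $m$ may be $1$, $2$ or $3$.

(1) Irreducibility is in Proposition~\ref{prop:B}; the rest is Proposition~\ref{prop:A}(b) and (c).

(2) Let $p$ be the type over $K^{alg}$ from Proposition~\ref{prop:B}. Its set of realizations is $X$. Let $a_1,a_2,a_3\in X$ be distinct and put $L=K^{alg}\langle a_2,a_3\rangle$. By Proposition~\ref{prop:A}(b) with $m=3$, $2$ and $1$,
\[
\operatorname{trdeg}(L\langle a_1\rangle/L)=3h-2h=h=\operatorname{trdeg}(K^{alg}\langle a_1\rangle/K^{alg}).
\]
By \eqref{eq:indep}, $a_1$ is independent from $L$ over $K^{alg}$. The roles of the $a_i$ are symmetric, so any three distinct realizations of $p$ are independent over $K^{alg}$. Since $p$ is stationary and nonalgebraic, Theorem~\ref{thm:FJMa} shows that $p$ is minimal.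

Now let $a\in X$, let $K_1\supseteq K$ be a small differential field, and put $L_1=K_1^{alg}\supseteq K^{alg}$. The type $\operatorname{tp}(a/L_1)$ extends $p$. If it is a nonforking extension, then $\operatorname{trdeg}(L_1\langle a\rangle/L_1)=h$ by \eqref{eq:indep}. If it is a forking extension, it is algebraic by minimality, so $a\in\operatorname{acl}(L_1)=L_1$ and $L_1\langle a\rangle=L_1$. Hence $\operatorname{trdeg}(K_1\langle a\rangle/K_1)\in\{0,h\}$. As $f$ is irreducible over $K^{alg}$, Proposition~\ref{prop:criterion} shows that $Z(f)$ is strongly minimal. It matters here that \emph{every} element of $X$ realizes $p$: minimality of $p$ says nothing about solutions of another type.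

(3) Let $h\ge2$. We apply Theorem~\ref{thm:FJMb} to $P=f$ and $k=K$, with solutions in $\widehat{\mathcal U}$. The polynomial $f$ is irreducible over $K$, since it is so over $K^{alg}$; it has order $h>1$; no element of $X$ lies in $K^{alg}$; and the hypothesis on three solutions is Proposition~\ref{prop:A}(b) with $m=3$. So for any distinct $a_1,\dots,a_m\in X$ the elements $a_i^{(j)}$ ($i\le m$, $j<h$) are algebraically independent over $K$. By Proposition~\ref{prop:A}(b) with $m=1$, each $K\langle a_i\rangle$ is algebraic over $K(a_i,\dots,a_i^{(h-1)})$. Hence $\operatorname{trdeg}(K\langle a_1,\dots,a_m\rangle/K)=mh$.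

We show by induction on $m$ that any two $m$-tuples $(a_i)$, $(b_i)$ of distinct elements of $X$ have the same type over $K^{alg}$. The case $m=1$ is Proposition~\ref{prop:B}. For $m>1$, induction and homogeneity give $\sigma\in\operatorname{Aut}(\widehat{\mathcal U}/K^{alg})$ with $\sigma(a_i)=b_i$ for $i<m$. Both $\sigma(a_m)$ and $b_m$ are elements of $X$ distinct from $b_1,\dots,b_{m-1}$. So each generates over $L=K^{alg}\langle b_1,\dots,b_{m-1}\rangle$ a differential field of transcendence degree $mh-(m-1)h=h$. As $f$ is irreducible over $L$, Lemma~\ref{lem:genericzero}(b) shows that $\sigma(a_m)$ and $b_m$ have the same type over $L$. Thus $(\sigma(a_i))$ and $(b_i)$ have the same type over $K^{alg}$, and $\sigma$ preserves types over $K^{alg}$.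

The \emph{equality pattern} of a tuple $(a_1,\dots,a_m)\in X^m$ is the set of pairs $(i,j)$ with $a_i=a_j$. Deleting repeated entries, we see that two tuples with the same pattern have the same type over $K^{alg}$. A $K^{alg}$-definable subset $D$ of $X^m$ contains, with each tuple, all tuples of the same type over $K^{alg}$. So $D$ is a union of some of the finitely many sets of tuples with a given pattern, and each of these is a Boolean combination of sets $\{x_i=x_j\}$. A $K^{alg}$-definable subset of $Z(f)^m$ has the form $D\cap\mathcal U^m$, because $\mathcal U\preceq\widehat{\mathcal U}$, so the description passes to $Z(f)$.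
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:conj}]
Since $d\ge2$, the monomials $1,x,x^2$ occur in $f$; let $c_0,c_1,c_2$ be their coefficients. Let $F$ be the differential field generated over $\mathbb Q$ by all other coefficients, and let $g\in F\{x\}$ be the sum of the remaining terms. The whole family of coefficients is differentially independent over $\mathbb Q$, so $c_0,c_1,c_2$ are differentially independent over $F$. The polynomial $g$ has order exactly $h$, because it contains the monomial $x^{(h)}$ with a nonzero coefficient. Theorem~\ref{thm:main}(2) applies.
\end{proof}

\begin{remark}\label{rem:hyp}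
In Theorem~\ref{thm:main} the $c_i$ must be independent over the field $F$ of coefficients of $g$, not only over $\mathbb Q$. If $F=\mathbb Q\langle c_2\rangle$ and $g=x''-c_2x^2$ were allowed, then $f=x''+c_1x+c_0$ would be linear of order $2$, and $Z(f)$ is not strongly minimal by Example~\ref{ex:linear}. The same equation shows that two solutions do not suffice in Theorem~\ref{thm:FJMa}. By Proposition~\ref{prop:B} with $n=1$, its solutions realize a single stationary nonalgebraic type $p$ over $K^{alg}$, where $K=\mathbb Q\langle c_0,c_1\rangle$, and by Example~\ref{ex:two} any two distinct solutions are independent. Yet $p$ is not minimal, for otherwise the second paragraph of the proof of (2) would make $Z(f)$ strongly minimal.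
\end{remark}

\section{Order one, degree one, and the Riccati equation}\label{sec:sharp}

\begin{proof}[Proof of Theorem~\ref{thm:class}, first statement]
Let $f$ be generic of order $h\ge1$ and degree $d\ge1$, and let $K$ be the differential field generated by its coefficients. There are three cases.

If $h\ge2$ and $d\ge2$, then $Z(f)$ is strongly minimal by Theorem~\ref{thm:conj}.

Let $h=1$ and $d\ge1$. Take for $c_0,c_1$ the coefficients of $1,x$, for $F$ the differential field generated by the other coefficients, and for $g$ the sum of the other terms. Then $g$ contains $x'$ with a nonzero coefficient and has order $1$. Proposition~\ref{prop:B} with $n=1$ shows that $f$ is irreducible over $K^{alg}$. By Lemma~\ref{lem:genericzero}(a), $\operatorname{trdeg}(K_1\langle a\rangle/K_1)\in\{0,1\}$ for all $a\in X$ and $K_1\supseteq K$. So $Z(f)$ is strongly minimal by Proposition~\ref{prop:criterion}.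

If $h\ge2$ and $d=1$, then $f=e+\sum_{j\le h}e_jx^{(j)}$ with $e_h\ne0$, and $Z(f)$ is not strongly minimal by Example~\ref{ex:linear}.
\end{proof}

Thus the bound $d\ge2$ in Theorem~\ref{thm:conj} is sharp. For the second statement we need an equation of order one, of the shape in Theorem~\ref{thm:main}, with a relation among four solutions. In the linear case the relation among three solutions came from affine combinations. For the Riccati equation a fractional linear change of variable that sends two solutions to $0$ and $\infty$ turns the equation into a homogeneous linear one, whose solutions can be multiplied by constants.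

\begin{proof}[Proof of Theorem~\ref{thm:class}, second statement]
Take $F=\mathbb Q$ and $g=x'$ in Theorem~\ref{thm:main}, so that $h=1$ and
\[
f=x'+c_2x^2+c_1x+c_0,\qquad K=\mathbb Q\langle c_0,c_1,c_2\rangle .
\]
Let $a_1,a_2,a_3\in Z(f)$ be distinct. For $y\in\mathcal U\setminus\{a_1,a_2\}$ put $t(y)=(y-a_1)/(y-a_2)$, a nonzero element. Subtracting $f(a_i)=0$ from $f(y)$ gives $f(y)=y'-a_i'+c_2(y^2-a_i^2)+c_1(y-a_i)$, that is,
\[
\frac{y'-a_i'}{y-a_i}=\frac{f(y)}{y-a_i}-c_2(y+a_i)-c_1\qquad(i=1,2).
\]
The logarithmic derivative of $t(y)$ is the difference of these two expressions:
\begin{equation}\label{eq:riccati}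
\frac{t(y)'}{t(y)}=\frac{a_1-a_2}{(y-a_1)(y-a_2)}\,f(y)+c_2(a_2-a_1).
\end{equation}
Since $a_1\ne a_2$, it follows that $y$ is a zero of $f$ if and only if $t(y)'/t(y)=c_2(a_2-a_1)$.

Put $t_3=t(a_3)$. By Theorem~\ref{thm:main}(1) and Proposition~\ref{prop:A}(b), $a_1,a_2,a_3$ are algebraically independent over $K$, so $t_3\notin\mathbb Q$. Let $\lambda\in\mathbb Q\setminus\{0,1\}$ and $t_4=\lambda t_3$; then $t_4\ne0,1,t_3$. Define
\[
a_4=\frac{a_1-t_4a_2}{1-t_4}\in\mathbb Q(a_1,a_2,a_3).
\]
Then $a_4-a_1=t_4(a_1-a_2)/(1-t_4)$ and $a_4-a_2=(a_1-a_2)/(1-t_4)$ are nonzero, and $t(a_4)=t_4$. Since $t_4\neq t_3$, also $a_4\ne a_3$. As $\lambda$ is a constant, $t_4'/t_4=t_3'/t_3=c_2(a_2-a_1)$, so $a_4\in Z(f)$ by \eqref{eq:riccati}. We have found four distinct zeros with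
\[
\operatorname{trdeg}(K\langle a_1,\dots,a_4\rangle/K)=\operatorname{trdeg}(K\langle a_1,a_2,a_3\rangle/K)=3<4 .
\]
So the conclusion of Theorem~\ref{thm:main}(3) fails for $h=1$ and $m=4$, although any three distinct solutions are independent.
\end{proof}

The second conclusion of Theorem~\ref{thm:main}(3) fails for the Riccati equation as well. The subset of $Z(f)^4$ defined by $(x_4-x_1)(x_3-x_2)=2(x_4-x_2)(x_3-x_1)$ contains the tuple of distinct solutions obtained for $\lambda=2$ but not the one obtained for $\lambda=3$, so it is not determined by equality patterns. Together with Example~\ref{ex:two}, the Riccati equation also shows that the bound $m\le n+1$ in Proposition~\ref{prop:A} cannot be raised for $n=1$ or $n=2$.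

\begin{thebibliography}{9}

\bibitem{DF}
Matthew DeVilbiss and James Freitag, \emph{Generic differential equations are strongly minimal}, arXiv:2106.02627 (2021).

\bibitem{FJM}
J.~Freitag, R.~Jaoui, R.~Moosa, \emph{When any three solutions are independent}, Invent. Math. 230 (2022), 1249--1265.

\end{thebibliography}
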